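\title{Finiteness of the exceptional set of a curve with three very ample components}

\begin{abstract}
Let $B=B_1\cup B_2\cup B_3$ be a curve on a smooth complex projective surface $S$ whose components are very ample and meet only at nodes of $B$. We prove that the exceptional set of $B$, the set of integral curves $C\subset S$ with $2g(C)-2+|\nu_C^{-1}(C\cap B)|\le 0$, is infinite if and only if $S\cong\mathbb{P}^2$ and $B$ consists of three lines, and we bound its cardinality in terms of the numbers $B_i\cdot B_j$ when $S\not\cong\mathbb{P}^2$. This gives a positive answer to a question of Caporaso and Turchet. The proof compares orders of contact at the nodes of $B$ and forces exceptional curves into explicit hyperplane sections. We also treat curves with more than three components.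
\end{abstract}

\section{Introduction}\label{sec:intro}

We work over $\mathbb{C}$. Throughout, $S$ is a smooth connected projective surface. For an integral projective curve $C\subset S$ we write $\nu_C\colon C^\nu\to C$ for the normalization and $g(C)$ for the genus of $C^\nu$. \emph{Lang's (algebraic) exceptional set} of a reduced curve $B\subset S$ is
\[
\mathcal{E}(B)=\bigl\{\,C\subset S \text{ integral projective curve}:\ 2g(C)-2+|\nu_C^{-1}(C\cap B)|\le 0\,\bigr\}.
\]
The number $2g(C)-2+|\nu_C^{-1}(C\cap B)|$ is minus the topological Euler characteristic of the open curve $C^\nu\setminus\nu_C^{-1}(B)$. It is at most $0$ exactly when this open curve is $\mathbb{P}^1$, $\mathbb{A}^1$, $\mathbb{G}_m=\mathbb{P}^1\setminus\{0,\infty\}$, or a complete curve of genus one. So $\mathcal{E}(B)$ records the curves of nonnegative Euler characteristic in $S\setminus B$, and one expects few of them when $B$ is positive and has several components. A component of $B$ is never in $\mathcal{E}(B)$, since for it the set $\nu_C^{-1}(C\cap B)=C^\nu$ is infinite.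

A reduced curve $B=B_1\cup B_2\cup B_3\subset S$ with integral components $B_1,B_2,B_3$ is a \emph{3C-curve} if, for all $i\ne j$, every point of $B_i\cap B_j$ is a node of $B$, that is, a point of multiplicity $2$ with two distinct tangent directions. Nothing is assumed about the singularities of $B_i$ away from the other components. The simplest 3C-curve has an infinite exceptional set.

\begin{example}\label{ex:lines}
Let $B_1,B_2,B_3$ be lines in $\mathbb{P}^2$ forming a 3C-curve. They are not concurrent, because a common point would have multiplicity $3$ on $B$. A line through the point $B_1\cap B_2$ other than $B_1,B_2$ meets $B$ in that point and in exactly one further point, on $B_3$. It has genus $0$, so it lies in $\mathcal{E}(B)$, and $\mathcal{E}(B)$ is infinite. There are exceptional curves of every degree: if $B=\{XWZ=0\}$, $a,b\ge1$ are coprime and $s\in\mathbb{C}^*$, the map $t\mapsto (s:t^{a+b}:t^b)$ is birational onto a curve of degree $a+b$, because $t$ is a constant times a monomial in $X/Z=st^{-b}$ and $W/Z=t^a$, and it pulls $B$ back to $\{0,\infty\}$.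
\end{example}

A parameter count suggests that this example stands alone in the plane. We shall see that a curve in $\mathcal{E}(B)$ is the image of a map from $\mathbb{P}^1$ that pulls $B$ back to $\{0,\infty\}$. Triples of binary forms of degree $d$, up to scaling and up to the automorphisms of $\mathbb{P}^1$ fixing $0$ and $\infty$, depend on $3d+1$ parameters. The equation of $B_i$ pulls back to a form of degree $d\deg B_i$, and asking it to be a multiple of a given monomial is $d\deg B_i$ equations. The expected dimension $3d+1-d\deg B$ is $1$ for three lines, matching the parameter $s$ above, and is at most $0$ as soon as $\deg B\ge4$. This is not a proof: the equations need not be independent (Section~\ref{sec:example} exhibits an exceptional conic where the count gives $-1$), and infinitely many degrees $d$ must be excluded at once.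

On an arbitrary surface, the natural substitute for ``plane curve'' is ``very ample curve'', meaning that the divisor class is very ample. A very ample divisor $D$ is \emph{primitive} if it is not linearly equivalent to $aH$ with $H$ very ample and $a\ge2$. The following question is posed in \cite{CT}.

\medskip
\noindent\textbf{Question.} \emph{Let $B=B_1\cup B_2\cup B_3\subset S$ be a 3C-curve with all $B_i$ very ample, $B_1$ and $B_2$ primitive, and $B_3$ not primitive. Is $\mathcal{E}(B)$ finite?}
\medskip

For $S=\mathbb{P}^2$ the answer is known to be yes; we do not use this, and the proof below includes the plane. It turns out that primitivity matters only because it excludes three lines.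

\begin{theorem}\label{thm:main}
Let $B=B_1\cup B_2\cup B_3\subset S$ be a 3C-curve with all $B_i$ very ample. Then $\mathcal{E}(B)$ is infinite if and only if $S\cong\mathbb{P}^2$ and $B_1,B_2,B_3$ are three lines. If $S\not\cong\mathbb{P}^2$, then
\begin{equation}\label{eq:bound}
|\mathcal{E}(B)|\le\sum_{i<j}(B_i\cdot B_j)(B_i^2+B_j^2)+\sum_{j=1}^{3}(B_i\cdot B_j)(B_j\cdot B_k)\Bigl(2+\tfrac12B_j^2\Bigr),
\end{equation}
where in the second sum $i$ and $k$ are the two indices other than $j$.
\end{theorem}

\begin{corollary}\label{cor:question}
The answer to the Question is yes, for every $S$ and every such $B$.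
\end{corollary}

\begin{proof}
We have $B_3\sim aH$ with $H$ very ample and $a\ge2$. If $S\cong\mathbb{P}^2$, then $\deg B_3=a\deg H\ge2$, so $B_3$ is not a line. Theorem~\ref{thm:main} applies.
\end{proof}

With more components the set $\mathcal{E}(B)$ shrinks quickly.

\begin{corollary}\label{cor:more}
Let $B=B_1\cup\dots\cup B_r\subset S$, $r\ge3$, be reduced with distinct integral very ample components such that every point of $B_i\cap B_j$ $(i\ne j)$ is a node of $B$. Then $\mathcal{E}(B)$ is infinite if and only if $r=3$, $S\cong\mathbb{P}^2$ and the $B_i$ are lines. Moreover $\mathcal{E}(B)=\emptyset$ if $r\ge5$. If $r=4$, then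
\[
|\mathcal{E}(B)|\le 2\sum (B_i\cdot B_j)(B_k\cdot B_l),
\]
summed over the three partitions $\{i,j\}\sqcup\{k,l\}=\{1,2,3,4\}$.
\end{corollary}

The proof rests on one observation. An exceptional curve $C$ must pass through a point $p$ where two components $B_i,B_j$ cross. The local equations of $B_i$ and $B_j$ generate the maximal ideal at $p$, so \emph{every} divisor through $p$ meets $C$ there at least as often as the less tangent of $B_i,B_j$ does. All of the intersection $C\cdot B_i$ is concentrated at two points, and so a member of $|B_i|$ that is asked for slightly more contact with $C$ than $B_i$ has must contain $C$. When such a member can be chosen independently of $C$, it has finitely many components, and finiteness follows with no a priori bound on the degree of $C$. Section~\ref{sec:example} shows this for a conic and two lines, and Section~\ref{sec:hyperplane} carries it out in general. The auxiliary member is cut out by three linear conditions, so it exists unless $|B_i|$ is the system of lines in $\mathbb{P}^2$; that case needs a direct computation with functions on $\mathbb{G}_m$, given in Section~\ref{sec:plane}.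

\section{The shape of an exceptional curve}\label{sec:shape}

In this section $B=B_1\cup\dots\cup B_r$, $r\ge3$, is as in Corollary~\ref{cor:more}; the case $r=3$ is the setting of Theorem~\ref{thm:main}.

\subsection*{Orders of contact}
Let $C\subset S$ be an integral curve, $\nu=\nu_C$, and $R\in C^\nu$. For $h\in\mathcal{O}_{S,\nu(R)}$ let $\operatorname{ord}_Rh$ be the order of vanishing of $\nu^*h$ at $R$, with $\operatorname{ord}_Rh=\infty$ if $h$ vanishes on $C$. Orders add under products, and $\operatorname{ord}_R(h+h')\ge\min(\operatorname{ord}_Rh,\operatorname{ord}_Rh')$, with equality if the two orders differ. For an effective divisor $D$ not containing $C$, $\operatorname{ord}_RD$ is the order of a local equation of $D$. Then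
\begin{equation}\label{eq:degree}
C\cdot D=\deg\nu^*\mathcal{O}_S(D)=\sum_{R\in C^\nu}\operatorname{ord}_RD ,
\end{equation}
and this number depends only on the linear equivalence class of $D$.

\subsection*{Very ample classes}
Let $V_i=H^0(S,\mathcal{O}_S(B_i))$ and $N_i=\dim V_i-1$. Very ampleness of $B_i$ means that the complete linear system $|B_i|$ defines a closed embedding $\varphi_i\colon S\hookrightarrow\mathbb{P}^{N_i}$. The image lies in no hyperplane, the members of $|B_i|$ are the preimages of the hyperplanes, and $C\cdot B_i=\deg\varphi_i(C)\ge1$ for every integral curve $C$. We use two consequences.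
\begin{itemize}
\item[(V1)] If $D\in|B_i|$ contains distinct integral curves $C_1,\dots,C_s$, then $\sum_a C_a\cdot B_i\le B_i^2$. Indeed $D-\sum_aC_a$ is effective, so it has nonnegative intersection with $B_i$, and $D\cdot B_i=B_i^2$.
\item[(V2)] Either $N_i\ge3$, or $S\cong\mathbb{P}^2$ and $B_i$ is a line. Indeed $N_i\ge\dim S=2$, and if $N_i=2$ the closed embedding $\varphi_i$ of a surface into $\mathbb{P}^2$ is an isomorphism that takes $B_i$ to a hyperplane.
\end{itemize}

\subsection*{Crossings}
Call a point of $S$ a \emph{crossing} if it lies on two different components of $B$.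

\begin{lemma}\label{lem:crossing}
Let $p\in B_i\cap B_j$ with $i\neq j$, and let $x_i,x_j\in\mathcal{O}_{S,p}$ be local equations of $B_i,B_j$. Then $B_i$ and $B_j$ are smooth and transversal at $p$, no other component contains $p$, and $\mathfrak{m}_p=(x_i,x_j)$. Moreover $|B_i\cap B_j|=B_i\cdot B_j$.
\end{lemma}

\begin{proof}
The multiplicities at $p$ of the components add up to the multiplicity $2$ of $B$. So $B_i$ and $B_j$ have multiplicity $1$ and the others have multiplicity $0$. The tangent cone of $B$ is defined by the product of the classes of $x_i,x_j$ in $\mathfrak{m}_p/\mathfrak{m}_p^2$; it consists of two distinct lines, so these classes form a basis, and $\mathfrak{m}_p=(x_i,x_j)$ by Nakayama's lemma. Hence each point of $B_i\cap B_j$ contributes $\dim\mathcal{O}_{S,p}/(x_i,x_j)=1$ to $B_i\cdot B_j$.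
\end{proof}

The next lemma is the observation on which everything depends.

\begin{lemma}\label{lem:order}
Let $C\not\subset B$ be an integral curve, let $P\in C^\nu$ lie over a crossing $p\in B_i\cap B_j$, and put $m=\min(\operatorname{ord}_PB_i,\operatorname{ord}_PB_j)$. Then $m\ge1$, $\operatorname{ord}_Ph\ge m$ for all $h\in\mathfrak{m}_p$, and $\operatorname{ord}_Ph\ge2m$ for all $h\in\mathfrak{m}_p^2$. In particular $\operatorname{ord}_PD\ge m$ for every effective divisor $D\ni p$ not containing $C$.
\end{lemma}

\begin{proof}
Both $x_i$ and $x_j$ vanish at $p$, so $m\geq 1$. An element of $\mathfrak{m}_p=(x_i,x_j)$ is $\psi x_i+\psi'x_j$ with $\psi,\psi'$ regular, and an element of $\mathfrak{m}_p^2$ is a sum of products of two such elements.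
\end{proof}

\begin{lemma}\label{lem:shape}
Let $C\in\mathcal{E}(B)$. Then $C\not\subset B$, $C^\nu\cong\mathbb{P}^1$, and $\nu^{-1}(C\cap B)=\{P,Q\}$ with $p=\nu(P)\ne q=\nu(Q)$. Every component of $B$ contains $p$ or $q$.
\end{lemma}

\begin{proof}
We saw that $C\not\subset B$. Since $C\cdot B_i\ge1$, the curve $C$ meets every $B_i$, so $n=|\nu^{-1}(C\cap B)|\ge1$. Then $2g(C)-2+n\le0$ forces $g(C)=0$ and $n\le2$. If $C\cap B$ were a single point, it would lie on all $r\ge3$ components, against Lemma~\ref{lem:crossing}. So $C\cap B=\{p,q\}$ with $p\ne q$, $n=2$, and each $B_i$ meets $C$ in one of these points.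
\end{proof}

We keep the notation $P,Q,p,q$ for $C\in\mathcal{E}(B)$. By \eqref{eq:degree},
\begin{equation}\label{eq:concentrated}
C\cdot B_i=\operatorname{ord}_PB_i+\operatorname{ord}_QB_i\quad\text{for all } i .
\end{equation}

Now let $r=3$. Three components are distributed over two points, so one of the points, which we call $p$, lies on two of them: $p\in B_i\cap B_j$. Then $p\notin B_k$ for the third index $k$, so $q\in B_k$, and $q$ lies on at most one of $B_i,B_j$. After exchanging the names $i,j$ if necessary, $C$ is of one of two types.
\begin{itemize}
\item[(A)] $p\in B_i\cap B_j$, and $q$ lies on $B_k$ only. We say $C$ is \emph{of type (A) at $p$}.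
\item[(B)] $p\in B_i\cap B_j$ and $q\in B_j\cap B_k$. We say $C$ is \emph{of type (B) at $(p,q)$}, with \emph{middle component} $B_j$.
\end{itemize}
Type (B) is symmetric under $(p,i)\leftrightarrow(q,k)$. There are finitely many crossings, so it suffices to bound the number of curves of type (A) at a given $p$ and of type (B) at a given $(p,q)$.

\section{A conic and two lines}\label{sec:example}

The smallest case with $\mathcal{E}(B)$ finite is a 3C-curve $B=\Gamma\cup M\cup N\subset\mathbb{P}^2$ with $\Gamma$ a smooth conic and $M,N$ lines. There are five crossings: $o=M\cap N$, two points $p_1,p_2$ of $M\cap\Gamma$ and two points $q_1,q_2$ of $N\cap\Gamma$. Let $C\in\mathcal{E}(B)$ have degree $d$.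

Suppose that at a crossing $p$ both components have order at least $d$ at $P$. Then $C$ is a line. Indeed, let $\ell$ be the line joining $p$ to another point of $C$. If $\ell\ne C$, then $\operatorname{ord}_P\ell\ge d$ by Lemma~\ref{lem:order}, and the second point gives $d=C\cdot\ell\ge d+1$, which is absurd. We run through the types, reading the orders from \eqref{eq:concentrated}.

\emph{Type (A) at $o$.} Here $\operatorname{ord}_PM=\operatorname{ord}_PN=d$, so $C$ is a line through $o$ that meets $\Gamma$ in one point: one of the two tangents from $o$.

\emph{Type (A) at $p_1$.} Here $\operatorname{ord}_PM=d$ and $\operatorname{ord}_P\Gamma=2d$, so $C$ is a line meeting $\Gamma$ only at $p_1$: the tangent at $p_1$. The four crossings on $\Gamma$ give four tangents.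

\emph{Type (B) with middle component $\Gamma$, at $(p_a,q_b)$.} Here $\operatorname{ord}_PM=d=\operatorname{ord}_QN$ and $\operatorname{ord}_P\Gamma+\operatorname{ord}_Q\Gamma=2d$. One of the last two orders is at least $d$, and at that point the argument applies. So $C$ is one of the four lines $p_aq_b$.

These ten lines are distinct, and each meets $B$ in two points, so each is exceptional.

\emph{Type (B) with middle component $M$, at $(p_a,o)$.} Now $\operatorname{ord}_PM+\operatorname{ord}_QM=d$ with both terms positive, so both are smaller than $d$ and the argument breaks down at both points. It has to, because $C$ need not be a line. Take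
\[
\Gamma=\{X^2+XW-Z^2=0\},\qquad M=\{Z=0\},\qquad N=\{W=0\}.
\]
The conic meets $M$ where $X(X+W)=0$ and $N$ where $X^2=Z^2$, each time in two distinct points, and it misses $o=(1:0:0)$; so $B$ is a 3C-curve. Parametrize the conic $C=\{XW=Z^2\}$ by $(X:W:Z)=(s^2:t^2:st)$. The equations of $\Gamma,M,N$ pull back to $s^4$, $st$, $t^2$, so $C\in\mathcal{E}(B)$, of type (B) at $((0:1:0),o)$. The same holds with $M$ and $N$ exchanged. Example~\ref{ex:finish} settles this last type.

The example shows the division of labor in the general proof. When, at some crossing, the less tangent component meets $C$ nowhere else, $C$ is a line. The remaining case is type (B) with the middle component less tangent at both points, and it needs a further idea.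

\section{Curves forced into a hyperplane section}\label{sec:hyperplane}

\subsection*{Lines}
The argument of Section~\ref{sec:example} used only that the hyperplanes through two points cut out the line joining them. This is the first use of very ampleness beyond positivity.

\begin{lemma}\label{lem:line}
Let $B$ be as in Corollary~\ref{cor:more}, let $C\not\subset B$ be an integral curve, and let $P\in C^\nu$ lie over a crossing $p\in B_i\cap B_j$. Suppose that
\[
C\cdot B_i=\operatorname{ord}_PB_i\le\operatorname{ord}_PB_j .
\]
Then $\varphi_i(C)$ is a line; in particular $C\cdot B_i=1$.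
\end{lemma}

\begin{proof}
The integer $m$ of Lemma~\ref{lem:order} equals $C\cdot B_i$. Fix $c\in C\setminus\{p\}$, and let $D\in|B_i|$ correspond to a hyperplane through the distinct points $\varphi_i(p),\varphi_i(c)$. If $C\not\subset D$, then \eqref{eq:degree} gives $m=C\cdot D\ge\operatorname{ord}_PD+1\ge m+1$, the extra term coming from a point of $C^\nu$ over $c$. So every such hyperplane contains $\varphi_i(C)$. The intersection of these hyperplanes is the line through $\varphi_i(p)$ and $\varphi_i(c)$, and a curve contained in a line equals it.
\end{proof}

In type (A) the point $q$ is free to move on $B_k$, so knowing that $\varphi_i(C)$ is a line through $\varphi_i(p)$ does not determine $C$. In the plane there is a pencil of such lines. On any other embedded surface they all lie in a hyperplane tangent at $p$.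

To count conditions, fix a trivialization of $\mathcal{O}_S(B_i)$ near a point $p$; it gives a linear map $V_i\to\mathcal{O}_{S,p}$ sending a section to a local equation $h$ of its divisor. The condition $h\in\mathfrak{m}_p$ is one linear equation on $V_i$, and on its solutions the class of $h$ in the two-dimensional space $\mathfrak{m}_p/\mathfrak{m}_p^2$ depends linearly on the section.

\begin{lemma}\label{lem:fewlines}
If $N_i\ge3$ and $p\in S$, then at most $B_i^2$ integral curves $C\ni p$ have the property that $\varphi_i(C)$ is a line.
\end{lemma}

\begin{proof}
The condition $h\in\mathfrak{m}_p^2$ is three linear equations on $V_i$, and $\dim V_i\ge4$. So there is $D\in|B_i|$ with local equation $h\in\mathfrak{m}_p^2$. Let $C\ni p$ map to a line and let $P\in C^\nu$ lie over $p$. If $C\not\subset D$, then $1=C\cdot D\ge\operatorname{ord}_Ph\ge2$. So $D$ contains every such $C$, and (V1) bounds their number by $B_i^2$.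
\end{proof}

From here to the end of Section~\ref{sec:plane}, $r=3$.

\subsection*{Type (B)}
Let $C$ be of type (B) at $(p,q)$, with $p\in B_i\cap B_j$, $q\in B_j\cap B_k$. Put
\[
\alpha_i=\operatorname{ord}_PB_i,\quad\alpha_j=\operatorname{ord}_PB_j,\quad\beta_j=\operatorname{ord}_QB_j,\quad\beta_k=\operatorname{ord}_QB_k .
\]
Since $q\notin B_i$ and $p\notin B_k$, equation \eqref{eq:concentrated} reads
\[
C\cdot B_i=\alpha_i,\qquad C\cdot B_k=\beta_k,\qquad C\cdot B_j=\alpha_j+\beta_j .
\]
At least one of the following holds:
\[
\text{(B1) }\ \alpha_i\le\alpha_j;\qquad\text{(B2) }\ \beta_k\le\beta_j;\qquad\text{(B3) }\ \alpha_j<\alpha_i\ \text{ and }\ \beta_j<\beta_k .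
\]

\begin{lemma}\label{lem:B12}
For given $(p,q)$ there is at most one curve satisfying (B1) and at most one satisfying (B2).
\end{lemma}

\begin{proof}
Under (B1), Lemma~\ref{lem:line} shows that $\varphi_i(C)$ is a line. It contains $\varphi_i(p)\ne\varphi_i(q)$, so it is determined, and $\varphi_i$ is injective. Case (B2) is case (B1) after the exchange $(p,i)\leftrightarrow(q,k)$.
\end{proof}

In case (B3) the minimal orders at $P$ and $Q$ are both attained by the middle component, and they add up to $C\cdot B_j$. So any member of $|B_j|$ through $p$ and $q$ already uses up its whole intersection with $C$, and one more order of contact forces it to contain $C$. The extra contact must be imposed without reference to $C$. This is possible because the inequality $\alpha_j<\alpha_i$ says that the branch of $C$ at $p$ is tangent to the fixed curve $B_i$; so we ask the member of $|B_j|$ to be tangent to $B_i$ at $p$.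

\begin{lemma}\label{lem:B3}
If $N_j\ge3$, then for given $(p,q)$ at most $\frac12B_j^2$ curves satisfy (B3).
\end{lemma}

\begin{proof}
For a section in $V_j$ vanishing at $p$, write its local equation at $p$ as
\[
h\equiv ax_i+bx_j\pmod{\mathfrak{m}_p^2},\qquad a,b\in\mathbb{C},
\]
using the basis of Lemma~\ref{lem:crossing}. Vanishing at $p$, vanishing at $q$ and $b=0$ are three linear equations on $V_j$, and $\dim V_j\ge4$. Let $D\in|B_j|$ be the divisor of a nonzero solution; it is chosen in terms of $p,q,B_i,B_j$ alone.

Let $C$ satisfy (B3), and put $m=\alpha_j$, $n=\beta_j$. These are the minima of Lemma~\ref{lem:order} at $P$ and at $Q$. Suppose $C\not\subset D$. Since $h-ax_i\in\mathfrak{m}_p^2$, we get $\operatorname{ord}_PD\ge\min(\alpha_i,2m)\ge m+1$, while $\operatorname{ord}_QD\ge n$. Hence $m+n=C\cdot B_j=C\cdot D\ge m+1+n$, a contradiction. So $D$ contains all curves satisfying (B3). Each has $C\cdot B_j=m+n\ge2$, and (V1) gives the bound.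
\end{proof}

In $\mathbb{P}^{N_j}$ the three conditions say that the hyperplane contains $\varphi_j(q)$ and the tangent line of $\varphi_j(B_i)$ at $\varphi_j(p)$. When $B_j$ is a line in $\mathbb{P}^2$ they have no nonzero solution: the only line through $p$ and $q$ is $B_j$, which has $b\ne0$.

\begin{proposition}\label{prop:notplane}
If $S\not\cong\mathbb{P}^2$, then the bound \eqref{eq:bound} holds.
\end{proposition}

\begin{proof}
By (V2), $N_1,N_2,N_3\ge3$. Let $C$ be of type (A) at $p\in B_i\cap B_j$. Since $q\notin B_i\cup B_j$, we have $C\cdot B_i=\operatorname{ord}_PB_i$ and $C\cdot B_j=\operatorname{ord}_PB_j$. By Lemma~\ref{lem:line}, $\varphi_i(C)$ is a line if $C\cdot B_i\le C\cdot B_j$, and $\varphi_j(C)$ is a line otherwise. By Lemma~\ref{lem:fewlines} there are at most $B_i^2+B_j^2$ such curves for each of the $B_i\cdot B_j$ crossings in $B_i\cap B_j$. This is the first sum. For type (B) with middle component $B_j$, the symmetry lets us fix which of the other two indices is $i$. There are $(B_i\cdot B_j)(B_j\cdot B_k)$ pairs $(p,q)$, and at most $2+\frac12B_j^2$ curves for each, by Lemmas~\ref{lem:B12} and~\ref{lem:B3}. This is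 the second sum.
\end{proof}

\section{The plane}\label{sec:plane}

Let $S=\mathbb{P}^2$ and $d_i=\deg B_i$, and assume that not all $d_i$ equal $1$. For $C\in\mathcal{E}(B)$ of degree $d$ we have $C\cdot B_i=dd_i$. Two steps of Section~\ref{sec:hyperplane} fail when a component is a line: Lemma~\ref{lem:fewlines} and Lemma~\ref{lem:B3}. Each must be replaced by an argument that uses a component of degree at least $2$, since both conclusions are false for three lines (Example~\ref{ex:lines}).

\begin{lemma}\label{lem:planeA}
For each crossing $p$ there are finitely many curves of type (A) at $p$.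
\end{lemma}

\begin{proof}
Let $p\in B_i\cap B_j$ with $d_i\le d_j$, and let $C$ be of type (A) at $p$. Then $\operatorname{ord}_PB_i=dd_i\le dd_j=\operatorname{ord}_PB_j$, so $dd_i=1$ by Lemma~\ref{lem:line}: $C$ is a line through $p$ and $d_i=1$.

If $d_j\ge2$, the line $C$ meets $B_j$ at the smooth point $p$ with order $d_j\ge2$, so it is the tangent line of $B_j$ at $p$.

If $d_j=1$, then $d_k\ge2$, and $C$ is a line through $p\notin B_k$ that meets $B_k$ in the single point $q$. Choose coordinates $(x:y:z)$ with $p=(0:1:0)$ and let $G$ be the equation of $B_k$. Since $G(p)\ne0$, we may assume that $G(x,y,1)$ is monic of degree $d_k$ in $y$. It is irreducible in $\mathbb{C}[x,y]$, hence in $\mathbb{C}(x)[y]$ by Gauss's lemma, and so has distinct roots because the characteristic is $0$. Its discriminant $\Delta(x)$ with respect to $y$ is thus a nonzero polynomial. If the line $x=\lambda z$ meets $B_k$ in one point, then $G(\lambda,y,1)$ has a root of multiplicity $d_k\ge2$, so $\Delta(\lambda)=0$. The only other line through $p$ is $z=0$. So finitely many lines qualify.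
\end{proof}

It remains to treat type (B) when the middle component is a line $L=B_j$, necessarily the line through $p$ and $q$. The system of lines is too small for Lemma~\ref{lem:B3}, so we determine $C$ outright. The tool is that $C^\nu\setminus\{P,Q\}=\mathbb{G}_m$, on which a regular function without zeros is a monomial $ct^a$. Two monomials satisfy a binomial relation, so it is enough to find two lines that meet $C$ only at $P$ and only at $Q$. The candidates are the tangent lines of $B_i$ at $p$ and of $B_k$ at $q$: the curve $C$ has very high contact with $B_i$ at $p$, so its contact with the tangent line can be read off from that of $B_i$.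

By the symmetry $(p,i)\leftrightarrow(q,k)$ we may assume $d_i\ge2$. Let $T_p$ be the tangent line of $B_i$ at $p$ and $T_q$ that of $B_k$ at $q$ (so $T_q=B_k$ if $d_k=1$). By transversality both differ from $L$, so $T_p\cap L=\{p\}$ and $T_q\cap L=\{q\}$, and the three lines are not concurrent. Choose coordinates with
\[
T_p=\{X=0\},\quad T_q=\{W=0\},\quad L=\{Z=0\},\qquad p=(0:1:0),\quad q=(1:0:0).
\]
Let $x=X/W$ and $z=Z/W$ be the affine coordinates at $p$. By Lemma~\ref{lem:crossing}, $z$ restricts to a uniformizer of the discrete valuation ring $\mathcal{O}_{B_i,p}=\mathcal{O}_{S,p}/(x_i)$. Let $e$ be the order of $x|_{B_i}$ at $p$; then $e\ge2$ by tangency, and $e<\infty$ because $B_i\ne T_p$. Write $x|_{B_i}$ as a unit times $z^e$, lift the unit to $v\in\mathcal{O}_{S,p}^*$, and obtain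
\begin{equation}\label{eq:tangent}
x=vz^e+\psi x_i,\qquad\psi\in\mathcal{O}_{S,p}.
\end{equation}
The number $v(p)\ne0$ is the value at $p$ of the function $x/z^e$ on $B_i$; like $e$, it does not depend on $C$.

\begin{proposition}\label{prop:middleline}
With this notation, a curve of type (B) at $(p,q)$ is the curve $XW^{e-1}=v(p)Z^e$. In particular there is at most one.
\end{proposition}

\begin{proof}
Put $m=\operatorname{ord}_PL\ge1$ and $n=\operatorname{ord}_QL\ge1$. By \eqref{eq:concentrated},
\[
d=m+n\ge2,\qquad\operatorname{ord}_PB_i=dd_i,\qquad\operatorname{ord}_QB_k=dd_k .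
\]
Since $C$ is not a line, none of $X,W,Z$ vanishes identically on it.

\emph{Step 1: $\operatorname{ord}_PT_p=em\le d$.} In \eqref{eq:tangent}, $\operatorname{ord}_P(vz^e)=em$ and $\operatorname{ord}_P(\psi x_i)\ge dd_i>d$; here $d_i\ge2$ is used. On the other hand $\operatorname{ord}_Px\le C\cdot T_p=d$. If $em>d$, both terms on the right of \eqref{eq:tangent} would have order greater than $d$. So $em\le d$, the two orders differ, and $\operatorname{ord}_Px=em$. If $d_k\ge2$, the exchange $(p,i,X,m)\leftrightarrow(q,k,W,n)$ gives $\operatorname{ord}_QT_q=e'n\le d$, where $e'\ge2$ is the order of contact of $T_q$ with $B_k$ at $q$.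

Let $t$ be a coordinate on $C^\nu=\mathbb{P}^1$ with $Q=\{t=0\}$ and $P=\{t=\infty\}$, and regard $u=X/Z$ and $w=W/Z$ as rational functions of $t$. The divisor of $u$ is $\nu^*T_p-\nu^*L$, that of $w$ is $\nu^*T_q-\nu^*L$, and $\nu^*L=mP+nQ$. So $u,w$ have poles only at $0,\infty$ and are Laurent polynomials in $t$.

\emph{Step 2: $uw^{e-1}$ is a nonzero constant $\kappa$.} Suppose first $d_k\ge2$. Step 1 gives $2m\le em\le d$ and $2n\le e'n\le d$, and the left sides add up to $2d$. So equality holds throughout: $e=e'=2$, $m=n$, $d=2m$. Then $\operatorname{ord}_PT_p=d=C\cdot T_p$, so $\nu^*T_p=dP$, and in the same way $\nu^*T_q=dQ$. The divisors of $u$ and $w$ are $mP-mQ$ and $mQ-mP$, so $uw$ has neither zeros nor poles.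

Now suppose $d_k=1$. Then $T_q=B_k$, so $\nu^*T_q=dQ$, the divisor of $w$ is $mQ-mP$, and after rescaling $t$ we have $w=t^m$. The difficulty is that no bound forces $em=d$, so a priori $X$ may have further zeros on $C$. We exclude them with the equation of $B_i$. The function $u$ has order $-n$ at $t=0$, because $q\notin T_p$, and order $em-m$ at $t=\infty$, by Step 1. Hence
\[
u=t^{-n}f(t),\qquad f\in\mathbb{C}[t],\quad f(0)\ne0,\quad\deg f=n-(e-1)m<n .
\]
Let $F(X,W,Z)$ be the equation of $B_i$ and $\delta=d_i$. Since $q=(1:0:0)\notin B_i$, we can normalize the coefficient of $X^\delta$ to be $1$: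
\[
F(u,w,1)=u^\delta+\sum_{r=1}^{\delta}a_r(w)\,u^{\delta-r},\qquad a_r\in\mathbb{C}[w].
\]
The function $F(u,w,1)=F/Z^\delta$ has divisor $d\delta P-\delta(mP+nQ)=n\delta P-n\delta Q$, so it equals $ct^{-n\delta}$ with $c\ne0$. Multiplying by $t^{n\delta}$ gives
\[
f^\delta+\sum_{r=1}^{\delta}a_r(t^m)\,t^{nr}f^{\delta-r}=c ,
\]
so $f^\delta\equiv c\pmod{t^n}$. Setting $t=0$ gives $f(0)^\delta=c$. Write $f=f(0)(1+\gamma)$ with $\gamma(0)=0$; then $t^n$ divides
\[
(1+\gamma)^\delta-1=\gamma\cdot\Bigl(\delta+\binom{\delta}{2}\gamma+\dots+\gamma^{\delta-1}\Bigr).
\]
The second factor has the value $\delta\ne0$ at $t=0$, so $t^n$ divides $\gamma$. As $\deg\gamma<n$, we get $\gamma=0$. So $f$ is constant, $n=(e-1)m$, and $uw^{e-1}=f(0)t^{-(e-1)m}t^{(e-1)m}=f(0)$.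

In both cases $C\subset\{XW^{e-1}=\kappa Z^e\}$. The form $XW^{e-1}-\kappa Z^e$ is linear in $X$ with coprime coefficients, hence irreducible, so $C$ is this curve.

\emph{Step 3: $\kappa=v(p)$.} On $C$ we have $x=\kappa z^e$, so \eqref{eq:tangent} gives $(\kappa-v)z^e=\psi x_i$ on $C$. If $\kappa\ne v(p)$, the left side has order $em\le d$ at $P$, while the right side has order at least $dd_i>d$. So $\kappa=v(p)$.
\end{proof}

For three lines, $T_p=B_i$ and $e=\infty$; Steps 1 and 3 have no content, and the exponents and the constant in the binomial relation are free, as in Example~\ref{ex:lines}.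

\begin{example}\label{ex:finish}
We finish the case of a conic and two lines. For type (B) at $(p_a,o)$ with middle component $M$, the coordinates above give $M=\{Z=0\}$, $N=\{W=0\}$, and $e=2$. A smooth conic tangent to $X=0$ at $(0:1:0)$ and missing $(1:0:0)$ has an equation $X^2+bXZ+cXW+\epsilon Z^2$ with $c\epsilon\ne0$. On $XW=\kappa Z^2$, with $u=\kappa t^{-1}$ and $w=t$, it becomes $\kappa^2t^{-2}+b\kappa t^{-1}+(c\kappa+\epsilon)$. This has no zero on $\mathbb{G}_m$ if and only if it is a monomial, that is, $b=0$ and $\kappa=-\epsilon/c$. So the candidate conic is exceptional exactly when $b=0$, and $\mathcal{E}(B)$ consists of the ten lines of Section~\ref{sec:example} and at most four conics, one for each crossing on $\Gamma$.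
\end{example}

\begin{example}\label{ex:alle}
Every $e\ge2$ occurs in Proposition~\ref{prop:middleline}. The form $F=X^e+XW^{e-1}-Z^e$ is irreducible by Eisenstein's criterion, as a polynomial in $Z$, at the prime $X$. The lines $Z=0$ and $W=0$ each meet $\{F=0\}$ in $e$ distinct points, and $F(1,0,0)\neq 0$, so $B=\{FZW=0\}$ is a 3C-curve. The map $t\mapsto(1:t^e:t^{e-1})$ is birational onto $XW^{e-1}=Z^e$, because $t=W/Z$, and it pulls $F,Z,W$ back to $1,t^{e-1},t^e$. So this curve of degree $e$ lies in $\mathcal{E}(B)$.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:main}]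
If $S\not\cong\mathbb{P}^2$, Proposition~\ref{prop:notplane} gives the bound \eqref{eq:bound}, and so finiteness. If $S\cong\mathbb{P}^2$ and the $B_i$ are three lines, $\mathcal{E}(B)$ is infinite by Example~\ref{ex:lines}. Let $S=\mathbb{P}^2$ with not all $d_i$ equal to $1$. There are finitely many crossings. Curves of type (A) are finite in number by Lemma~\ref{lem:planeA}. For type (B) at $(p,q)$ with middle component $B_j$: if $d_j\ge2$, then $N_j\ge3$ by (V2), and Lemmas~\ref{lem:B12} and~\ref{lem:B3} give finiteness; if $d_j=1$, Proposition~\ref{prop:middleline} gives at most one curve.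
\end{proof}

\section{Four or more components}\label{sec:more}

\begin{proof}[Proof of Corollary~\ref{cor:more}]
The case $r=3$ is Theorem~\ref{thm:main}. Let $r\ge4$ and $C\in\mathcal{E}(B)$, with $P,Q,p,q$ as in Lemma~\ref{lem:shape}. Every component contains $p$ or $q$, and each of these points lies on at most two components by Lemma~\ref{lem:crossing}. So $r\le4$, which proves that $\mathcal{E}(B)=\emptyset$ for $r\ge5$.

Let $r=4$. Then $p\in B_i\cap B_j$ and $q\in B_k\cap B_l$ with $\{i,j,k,l\}=\{1,2,3,4\}$. For each partition into two pairs, fix which pair is called $\{i,j\}$; exchanging $p$ and $q$ if necessary, this is no restriction on $C$. The components $B_i,B_j$ do not contain $q$, so $C\cdot B_i=\operatorname{ord}_PB_i$ and $C\cdot B_j=\operatorname{ord}_PB_j$ by \eqref{eq:concentrated}. By Lemma~\ref{lem:line}, applied to whichever of the two numbers is smaller, $\varphi_i(C)$ is the line through $\varphi_i(p),\varphi_i(q)$ or $\varphi_j(C)$ is the line through $\varphi_j(p),\varphi_j(q)$. This leaves at most two curves for each of the $(B_i\cdot B_j)(B_k\cdot B_l)$ pairs $(p,q)$, which is the stated bound; in particular $\mathcal{E}(B)$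 is finite.
\end{proof}

\section{What fails without the hypotheses}\label{sec:hypotheses}

The node condition has two parts, used in different places, and finiteness can fail without either one, or without very ampleness. In each example below the listed curves are smooth and rational and meet $B$ in two points, so $\mathcal{E}(B)$ is infinite.

\emph{No point on three components} was used in Lemma~\ref{lem:shape} and in the division into types. Let $M,N\subset\mathbb{P}^2$ be lines through a point $p$ of a smooth conic $\Gamma$, neither tangent to $\Gamma$. The components of $B=\Gamma\cup M\cup N$ are pairwise transversal. Every line through $p$ other than $M$, $N$ and the tangent meets $B$ in $p$ and in one more point of $\Gamma$.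

\emph{Transversality} was used in Lemma~\ref{lem:order}. Let $B=\{XW(XW-Z^2)=0\}$, a conic with two of its tangent lines; no point lies on all three components. For $\kappa\ne0,1$, the equation of $B$ pulls back under $t\mapsto(\kappa:t^2:t)$ to $\kappa(\kappa-1)t^4$, so the conic $XW=\kappa Z^2$ meets $B$ only in $(1:0:0)$ and $(0:1:0)$.

\emph{Very ampleness} was used to produce the auxiliary divisors of Section~\ref{sec:hyperplane}. On $\mathbb{P}^1\times\mathbb{P}^1$ with affine coordinates $(x,y)$, let $B_1=\{x=0\}$, $B_3=\{x=\infty\}$, and let $B_2$ be the diagonal. This is a 3C-curve with $B_2$ very ample. The curves $y=\lambda x$, $\lambda\ne0,1$, meet $B$ only in $(0,0)$ and $(\infty,\infty)$. They satisfy (B1) with $\alpha_1=\alpha_2=1$, and the uniqueness in Lemma~\ref{lem:B12} fails because the morphism $(x,y)\mapsto x$ defined by $|B_1|$ is not injective.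

\begin{thebibliography}{9}

\bibitem{CT}
Lucia Caporaso and Amos Turchet, \emph{Exceptional loci in algebraic surfaces}, arXiv:2603.25477 (2026).

\end{thebibliography}
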